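# How many colors does it take to grant vertex requests? List flexibility against the coloring number

## 1. A guess: as many colors as the coloring number should suffice

Color a graph properly, each vertex choosing from its own list. Some vertices also make a wish: "give me this color from my list." Not every wish can be granted. If the two ends of an edge both ask for red, one of them must be disappointed. But one can ask for a fixed fraction of the wishes to be granted, and for every graph there is a best fraction that one can hope for. How long must the lists be before this best fraction is always reached?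

Here is the answer one would first guess. If lists are all we worry about, the greedy algorithm shows that lists as long as the coloring number are enough to color the graph. The number $\Delta+1$ is known to be enough for the best fraction of wishes too. In many coloring bounds $\Delta+1$ can be replaced by the coloring number, because the greedy algorithm only looks back. So one guesses that lists as long as the coloring number are enough for wishes too, and that the answer to the following question is "no".

*Question.* Does there exist a graph $G$ with $\chi_{\ell flex}(G)>\mathrm{col}(G)$?

The question is taken from Timothy Bennett, Michael C. Bowdoin, Haley Broadus, Daniel Hodgins, Jeffrey A. Mudrock, Adam K. Nusair, Gabriel Sharbel, and Joshua Silverman, "Maximizing Satisfied Vertex Requests in List Coloring", arXiv:2412.15927 (2024). We fix the vocabulary and then test the guess.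

## 2. Requests, flexibility, the Hall ratio

All graphs are nonempty, finite and simple, and $k$ is a positive integer.

**Lists.** A list assignment $L$ gives each vertex $v$ a finite set $L(v)$ of colors. It is a $k$-assignment if $|L(v)|=k$ for all $v$. A proper $L$-coloring is a proper coloring $f$ with $f(v)\in L(v)$ for every $v$. As usual, $\chi_\ell(G)$ is the smallest $k$ such that $G$ has a proper $L$-coloring for every $k$-assignment $L$.

**Coloring number.** $\mathrm{col}(G)$ is the smallest integer $k$ such that the vertices can be ordered so that each vertex has fewer than $k$ neighbors preceding it. Coloring greedily in this order gives $\chi_\ell(G)\le\mathrm{col}(G)$. Any order shows $\mathrm{col}(G)\le\Delta(G)+1$.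

For lower bounds we use one observation: if $G$ has a subgraph $H$ of minimum degree at least $d$, then $\mathrm{col}(G)\ge d+1$, because in any ordering the last vertex of $H$ has at least $d$ preceding neighbors. So a graph with a cycle has $\mathrm{col}\ge3$. A forest has $\mathrm{col}\le 2$ (list each parent before its children). A $d$-regular graph has $\mathrm{col}=d+1=\Delta+1$.

**Requests.** A request of $L$ is a function $r$ with nonempty domain $D\subseteq V(G)$ such that $r(v)\in L(v)$ for each $v\in D$. For $\epsilon\in[0,1]$, the triple $(G,L,r)$ is $\epsilon$-satisfiable if some proper $L$-coloring $f$ has $f(v)=r(v)$ for at least $\epsilon|D|$ vertices $v\in D$. The pair $(G,L)$ is $\epsilon$-flexible if $(G,L,r)$ is $\epsilon$-satisfiable for every request $r$ of $L$. The graph $G$ is $(k,\epsilon)$-flexible if $(G,L)$ is $\epsilon$-flexible for every $k$-assignment $L$.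

For example, let $G=K_2$ with both lists $\{1,2\}$ and both vertices requesting $1$. Exactly one of the two requests can be satisfied, so this triple is $\frac12$-satisfiable and nothing better.

**Hall ratio.** $\rho(G)=\max_{\emptyset\ne H\subseteq G}|V(H)|/\alpha(H)$, the maximum over nonempty subgraphs $H$, where $\alpha$ is the independence number.

For example, $\rho(K_n)=n$: the whole graph gives $n$, and no subgraph has a larger ratio, since it has at most $n$ vertices and $\alpha\ge1$. And $\rho(C_5)=\frac52$: the whole cycle gives $\frac52$, while every proper subgraph is bipartite and so has an independent set containing at least half of its vertices.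

**Fact 1.** If $G$ is $s$-colorable and contains $K_s$, then $\rho(G)=s$. In particular, a bipartite graph with an edge has $\rho(G)=2$.

*Proof.* Fix a proper $s$-coloring of $G$. Every nonempty subgraph $H$ has a color class of size at least $|V(H)|/s$, so $|V(H)|/\alpha(H)\le s$. The subgraph $K_s$ has ratio $s$. $\square$

**Fact 2 (Kaul, Mathew, Mudrock, Pelsmajer).** $G$ is $(\Delta(G)+1,\epsilon)$-flexible if and only if $\epsilon\le1/\rho(G)$. No graph $G$ is $(k,\epsilon)$-flexible for any $k$ when $\epsilon>1/\rho(G)$.

*Proof.* We give the short argument, since Section 4 needs to look at it closely.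

Let $\epsilon\le 1/\rho(G)$, let $L$ be a $(\Delta(G)+1)$-assignment and $r$ a request with domain $D$. For each color $c$ that is requested, let $D_c=\{v\in D:r(v)=c\}$. The induced subgraph $G[D_c]$ has an independent set $I_c$ with $|I_c|\ge|D_c|/\rho(G)$. Let $I$ be the union of the sets $I_c$, and color each $v\in I$ with $r(v)$. This is proper on $I$: two adjacent vertices of $I$ lie in different sets $D_c$, so they receive different colors. Moreover $|I|\ge|D|/\rho(G)\ge\epsilon|D|$. Now color the remaining vertices one at a time. Each has at most $\Delta(G)$ neighbors in total, so one of its $\Delta(G)+1$ colors is free.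

Now let $\epsilon>1/\rho(G)$, and let $H$ attain the maximum in the definition of $\rho(G)$. Give every vertex of $G$ the list $\{1,\dots,k\}$ and let all vertices of $D=V(H)$ request color $1$. The satisfied vertices form an independent set of $G$, so there are at most $\alpha(H)=|D|/\rho(G)<\epsilon|D|$ of them. $\square$

So $1/\rho(G)$ is the best fraction that can be hoped for, and long lists achieve it.

**List flexibility number.** $\chi_{\ell flex}(G)$ is the smallest $k$ such that $G$ is $(k,1/\rho(G))$-flexible.

Flexibility includes the existence of a proper $L$-coloring for every $k$-assignment $L$. Together with Fact 2 this gives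
$$\chi(G)\le\chi_\ell(G)\le\chi_{\ell flex}(G)\le\Delta(G)+1. \tag{1}$$

**Fact 3 (monotonicity).** If $G$ is $(k',\epsilon)$-flexible and $k\ge k'$, then $G$ is $(k,\epsilon)$-flexible. Consequently, if $G$ is not $(k,1/\rho(G))$-flexible, then $\chi_{\ell flex}(G)\ge k+1$.

*Proof.* Given a $k$-assignment $L$ and a request $r$ with domain $D$, replace each $L(v)$ by a $k'$-subset, chosen to contain $r(v)$ if $v\in D$. Then $r$ is a request of the new assignment. A coloring that satisfies at least $\epsilon|D|$ requests there is also a proper $L$-coloring. For the second sentence: if $G$ were $(k',1/\rho(G))$-flexible for some $k'\le k$, it would be $(k,1/\rho(G))$-flexible. $\square$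

## 3. Edgeless graphs, regular graphs, forests, and $C_4$

We test the guess $\chi_{\ell flex}\le\mathrm{col}$.

*Edgeless graphs.* Here $\mathrm{col}(G)=1$ and $\rho(G)=1$. With lists of size $1$ every request is satisfied, so $\chi_{\ell flex}(G)=1=\mathrm{col}(G)$.

*Regular graphs.* If $G$ is $d$-regular, then $\mathrm{col}(G)=d+1=\Delta(G)+1\ge\chi_{\ell flex}(G)$ by (1). So complete graphs, cycles and balanced complete bipartite graphs all obey the guess.

*The four-cycle.* Let $C_4=v_1v_2v_3v_4$. Then $\mathrm{col}(C_4)=\Delta(C_4)+1=3$ and $\rho(C_4)=2$. Are two colors enough? Take
$$L(v_1)=\{1,2\},\quad L(v_2)=\{1,3\},\quad L(v_3)=\{3,4\},\quad L(v_4)=\{4,1\},$$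
and request only $r(v_1)=1$. Satisfying half of one request means satisfying it. If $f(v_1)=1$, then $f(v_2)=3$, then $f(v_3)=4$, and $v_4$ has no color left. So $C_4$ is not $(2,\frac12)$-flexible, and Fact 3 with (1) gives $\chi_{\ell flex}(C_4)=3=\mathrm{col}(C_4)$.

*Graphs with $\mathrm{col}(G)=2$.* A graph with a cycle has $\mathrm{col}\ge3$, so such a $G$ is a forest, and it has an edge. Its maximum degree may be huge, so (1) alone does not help here. This is the first real test.

**Proposition 4.** If $\mathrm{col}(G)\le2$, then $\chi_{\ell flex}(G)=\mathrm{col}(G)$.

*Proof.* The case $\mathrm{col}(G)=1$ is the edgeless one. Let $G$ be a forest with an edge. By Fact 1, $\rho(G)=2$, and by (1), $\chi_{\ell flex}(G)\ge\chi(G)=2$. It remains to show that $G$ is $(2,\frac12)$-flexible.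

Let $L$ be a $2$-assignment. We construct two proper $L$-colorings $f,g$ with
$$\{f(v),g(v)\}=L(v)\quad\text{for all }v. \tag{2}$$
Root each component. At a root, use one of the two colors in $f$ and the other in $g$. Then proceed from parents to children. Let $v$ have parent $p$, already colored, so $f(p)\ne g(p)$, and let $L(v)=\{\alpha,\beta\}$. The choice $(f(v),g(v))=(\alpha,\beta)$ fails only if $f(p)=\alpha$ or $g(p)=\beta$. The choice $(\beta,\alpha)$ fails only if $f(p)=\beta$ or $g(p)=\alpha$. If both fail, one of four things happens:

- $f(p)=\alpha$ and $f(p)=\beta$, which is absurd;
- $f(p)=\alpha$ and $g(p)=\alpha$, which contradicts $f(p)\ne g(p)$;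
- $g(p)=\beta$ and $f(p)=\beta$, which contradicts $f(p)\ne g(p)$;
- $g(p)=\beta$ and $g(p)=\alpha$, which is absurd.

So one of the two choices works, and the construction goes through.

Now let $r$ be any request with domain $D$. By (2), each $v\in D$ is satisfied by exactly one of $f$ and $g$, so one of them satisfies at least $|D|/2$ requests. $\square$

The guess has survived. We have also learned where a counterexample could live: it needs $\mathrm{col}(G)\ge3$, and by (1) it needs $\mathrm{col}(G)\le\Delta(G)$, hence $\Delta(G)\ge3$.

## 4. Where the two natural proofs of the guess stop

We have two positive arguments, Fact 2 and Proposition 4. Let us try to push each of them.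

*The forest argument.* It chooses $f$ and $g$ before it sees the request, and it works because the two colorings share out the two colors of each list equally. Suppose $\rho(G)=2$ and the lists have size $3$. A finite family of colorings fixed in advance would have to use every color of $L(v)$ at $v$ in at least half of its members, to serve the request at $v$ whatever it is. But the proportions of the three colors at $v$ add up to at most $1$, and they would have to add up to at least $\frac32$. So no family of this kind exists. The coloring has to depend on the request.

*The greedy argument.* In Fact 2 the coloring does depend on the request: first grant the requests on a set $I$, then extend. The extension works with $\Delta(G)+1$ colors because all neighbors of a vertex are counted, before or after it. With only $\mathrm{col}(G)$ colors we would need an ordering with few back-neighbors in which $I$ comes first, and there may be none. The star $K_{1,3}$ shows the damage. Let its center have the list $\{1,2,3\}$, and let the three leaves request $1$, $2$ and $3$. The set $D$ of leaves is independent and the requested colors are distinct, so the argument takes $I=D$, and then the center has no color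 left, although $\mathrm{col}(K_{1,3})=2$ and the list has size $3$.

In the star we can repair this by giving up one request: two of three is still more than the half that is required. The repair uses slack between $|I|$ and $|D|/\rho(G)$. So the right question is whether the slack can be removed, that is, whether one can design a request in which every single concession is fatal.

It can. Let $D$ be made of disjoint adjacent pairs $\{u,v\}$, where $u$ and $v$ request the same color. At most one vertex of each pair can be satisfied, so a coloring that satisfies half of $D$ must satisfy *exactly* one vertex in *every* pair. The request has become a hard constraint. This leads to a counterexample, so the guess is false.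

## 5. What is true

**Theorem 1.** For every $k\ge2$ there is a bipartite graph $G$ with $\rho(G)=2$ and $\mathrm{col}(G)=3$ that is not $(k,\frac12)$-flexible. Hence $\chi_{\ell flex}(G)\ge k+1$. In particular, $k=3$ gives $\chi_{\ell flex}(G)\ge4>3=\mathrm{col}(G)$.

**Theorem 2.** For all integers $s\ge2$ and $k\ge2s-1$ there is a connected graph $G$ with
$$\chi(G)=\rho(G)=s,\quad \mathrm{col}(G)=s+1,\quad \Delta(G)=k,\quad \chi_{\ell flex}(G)=k+1=\Delta(G)+1.$$

**Theorem 3.** Let $1\le a\le m$ be integers. A graph with $\mathrm{col}(G)=a$ and $\chi_{\ell flex}(G)=m$ exists if and only if $a=m$ or $a\ge3$. For $a\ge3$ the graph can be chosen bipartite with $\chi_{\ell flex}(G)=\Delta(G)+1$. In particular, $\mathrm{col}(G)\le2$ implies $\chi_{\ell flex}(G)=\mathrm{col}(G)$.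

Theorem 1 answers the question: yes. It shows moreover that $\chi_{\ell flex}$ is not bounded by any function of $\mathrm{col}$, $\chi$ and $\rho$, since these equal $3$, $2$ and $2$ there while $k$ is arbitrary. Theorem 2 with $s=2$ shows that the trivial bound $\Delta(G)+1$ is attained by a bipartite graph with $\mathrm{col}(G)=3$ for every value $\Delta(G)\ge3$. With $s=2$ and $k=3$ it gives a connected subcubic bipartite graph with $\mathrm{col}(G)=3$ and $\chi_{\ell flex}(G)=4$. Theorem 3 says that graphs with $\chi_{\ell flex}(G)>\mathrm{col}(G)=a$ exist exactly when $a\ge3$.

## 6. An adjacent pair acts as an edge for one color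

Take a path $x\,u\,v\,y$ in which $u$ and $v$ both request $c$, and suppose exactly one of $u,v$ must receive $c$. Then $x$ and $y$ cannot both be colored $c$: if they were, neither $u$ nor $v$ could be. In other words, the pair simulates an edge $xy$ that forbids the common color $c$. If we insert such a path for every $c\in L(x)\cap L(y)$, we simulate the full edge $xy$.

The point is that the coloring number hardly notices. In an ordering with $x$ and $y$ first, $u$ sees one preceding neighbor and $v$ sees two. So we may simulate *any* graph with *any* lists while $\mathrm{col}$ stays at most $3$. We simulate a complete bipartite graph that has no proper coloring from suitable $k$-lists.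

### Proof of Theorem 1

**Step 1: the graph.** We simulate a complete bipartite graph whose sides both carry all $k$-subsets of a small palette as lists. Let $Z=\{1,\dots,2k-1\}$ and let $\mathcal E$ be the set of all $k$-subsets of $Z$. Take independent sets $X=\{x_e:e\in\mathcal E\}$ and $Y=\{y_e:e\in\mathcal E\}$. For all $e,e'\in\mathcal E$ and every $c\in e\cap e'$ add two new vertices $u_{e,e',c}$ and $v_{e,e',c}$ and the path $x_e\,u_{e,e',c}\,v_{e,e',c}\,y_{e'}$. This is $G$.

**Step 2: the parameters.** We check that $G$ is bipartite with $\rho(G)=2$ and $\mathrm{col}(G)=3$.

Every edge has the form $xu$, $uv$ or $vy$, so $X\cup\{\text{all }v\text{'s}\}$ and $Y\cup\{\text{all }u\text{'s}\}$ are the parts of a bipartition. As $G$ has an edge, Fact 1 gives $\rho(G)=2$. Order the vertices as $X$, $Y$, all $u$'s, all $v$'s. Vertices of $X\cup Y$ have no preceding neighbor, each $u$ has one, and each $v$ has two, so $\mathrm{col}(G)\le3$. Finally, $x_e$ and $y_e$ are joined by $k\ge2$ internally disjoint paths, one for each $c\in e$. So $G$ contains a cycle, and $\mathrm{col}(G)\ge3$.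

**Step 3: lists and request.** We choose them so that there is no slack. Let $L(x_e)=L(y_e)=e$, and let $L(u_{e,e',c})$ and $L(v_{e,e',c})$ be any $k$-sets containing $c$. Let $D$ be the set of all $u$'s and $v$'s, and let $r(u_{e,e',c})=r(v_{e,e',c})=c$.

**Step 4: half of the requests force disjoint palettes on $X$ and $Y$.** Suppose a proper $L$-coloring $f$ satisfies at least $|D|/2$ requests. The set $D$ is partitioned into $|D|/2$ adjacent pairs $\{u_{e,e',c},v_{e,e',c}\}$. Both members of a pair request the same color, so at most one of them is satisfied. Hence exactly one is satisfied in every pair.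

Suppose $f(x_e)=f(y_{e'})=c$ for some $e,e'\in\mathcal E$. Then $c\in e\cap e'$, so the pair $u_{e,e',c},v_{e,e',c}$ exists, and neither of its vertices can have color $c$. So no vertex of this pair is satisfied, a contradiction. Therefore $f(X)\cap f(Y)=\emptyset$.

**Step 5: the palette is too small for that.** Both $f(X)$ and $f(Y)$ are subsets of $Z$, they are disjoint, and $|Z|=2k-1$. So one of them has at most $k-1$ elements. Say it is $f(X)$; the other case is identical with $Y$ in place of $X$. Then $Z\setminus f(X)$ has at least $k$ elements, so it contains some $e\in\mathcal E$. But $f(x_e)\in L(x_e)=e$, and $f(x_e)\in f(X)$. These sets are disjoint, a contradiction.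

So $G$ is not $(k,\frac12)$-flexible, and Fact 3 gives $\chi_{\ell flex}(G)\ge k+1$. $\blacksquare$

*The sizes.* The number of pairs is $\sum_{e,e'}|e\cap e'|=\sum_{c\in Z}|\{e\in\mathcal E:c\in e\}|^2=(2k-1)\binom{2k-2}{k-1}^2$. For $k=2$ the lists are $\{1,2\},\{1,3\},\{2,3\}$ on each side, and there are $12$ pairs. For $k=3$ there are $10$ lists on each side and $5\cdot36=180$ pairs, so $G$ has $20+360=380$ vertices. The degree of $x_e$ is $\sum_{e'}|e\cap e'|=k\binom{2k-2}{k-1}$, which is $18$ for $k=3$. So here the upper bound $\Delta(G)+1=19$ is far from the lower bound $4$.

## 7. One long gadget per color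

Can the gap between $k+1$ and $\Delta(G)+1$ be closed? We want $\Delta(G)=k$, so a vertex $x_e$ with the list $e$ can afford one edge for each color of its list and no more. In Theorem 1 it had one edge for each color *and each partner*. So all the pairs that serve a color $z$ must be merged into a single gadget $P^z$, which every vertex with $z$ in its list meets exactly once. For two sides, the gadget should enforce
$$z\notin f(X)\quad\text{or}\quad z\notin f(Y), \tag{3}$$
which is all that Step 4 delivered.

A path does this. Let $u_1u_2u_3u_4\cdots$ be a path with an even number of vertices, all requesting $z$, cut into blocks $\{u_1,u_2\},\{u_3,u_4\},\dots$. As before, exactly one vertex per block is satisfied; let $a(b)\in\{1,2\}$ be its position in block $b$. Try two blocks by hand. The pairs $(a(1),a(2))=(1,1),(1,2),(2,2)$ give the satisfied sets $\{u_1,u_3\}$, $\{u_1,u_4\}$, $\{u_2,u_4\}$, which are independent. The pair $(2,1)$ gives $\{u_2,u_3\}$, which is an edge. So along the path the positions read $1,\dots,1,2,\dots,2$. They can switch from $1$ to $2$, but never back.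

Now attach the vertices of $X$ to *first* vertices of blocks in the *first* half, and the vertices of $Y$ to *second* vertices of blocks in the *second* half. If some vertex of $X$ has color $z$, then position $1$ is blocked at its block, so the position is $2$ there and in all later blocks. All second vertices in the second half then carry color $z$, so no vertex of $Y$ has color $z$. This is (3).

The order matters. If $X$ were attached to first vertices in the second half and $Y$ to second vertices in the first half, then position $1$ throughout the first half and position $2$ throughout the second would be consistent with any number of vertices of $X$ and $Y$ colored $z$, and nothing would be enforced.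

For general $s$ we need $\rho=s$. Blocks become cliques of size $s$, there are $s$ sides instead of two, and (3) becomes "some side misses $z$". The path becomes the graph in which vertices at index distance less than $s$ are adjacent, and the position in the block can only move up. Each side that uses $z$ pushes it up by one step, and there is no room for $s$ pushes.

### Proof of Theorem 2

Fix $s\ge2$ and $k\ge2s-1$. Then $k\ge s$, since $2s-1\ge s$.

**Step 1: the graph $G_{s,k}$.** We set up $s$ sides, and for each color one gadget with one block for each attachment. Put $n=s(k-1)+1$ and $Z=\{1,\dots,n\}$. Let $\mathcal E$ be the set of $k$-subsets of $Z$, and let $M=\binom{n-1}{k-1}$ be the number of $e\in\mathcal E$ that contain a given $z$. For each $z$, list these sets as $e^z_1,\dots,e^z_M$. The graph $G=G_{s,k}$ consists of: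

- an independent set $X=\{x_{i,e}:1\le i\le s,\ e\in\mathcal E\}$;
- for each $z\in Z$, a graph $P^z$ on vertices $u^z_1,\dots,u^z_N$ with $N=s^2M$, where $u^z_j\sim u^z_{j'}$ if and only if $0<|j-j'|<s$;
- for each $z\in Z$, $1\le i\le s$ and $1\le t\le M$, the edge joining $x_{i,e^z_t}$ to $u^z((i-1)M+t,\,i)$,

where we write $u^z(b,a)=u^z_{(b-1)s+a}$ for $1\le b\le sM$ and $1\le a\le s$. The set $\{u^z(b,1),\dots,u^z(b,s)\}$ is *block* $b$ of $P^z$. Its indices differ by less than $s$, so it is a clique. In words: side $i$ owns the blocks $(i-1)M+1,\dots,iM$ of $P^z$, one block for each list that contains $z$, and in its own blocks it is attached to position $i$.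

For $s=2$, $k=3$ we have $n=5$, $M=\binom42=6$ and $N=24$. There are $20$ vertices in $X$ and five paths on $24$ vertices, in total $140$ vertices.

**Step 2: connections to $X$, and connectedness.** We record what the attachments look like. If $z\in e$, then $e=e^z_t$ for exactly one $t$, so $x_{i,e}$ has exactly one neighbor in $P^z$; if $z\notin e$, it has none. Hence $x_{i,e}$ has exactly $k$ neighbors. The blocks $(i-1)M+t$ are distinct for distinct pairs $(i,t)$, so each $u^z_j$ has at most one neighbor in $X$.

$G$ is connected: each $P^z$ is connected, because consecutive indices are adjacent. Any two elements $z,z'\in Z$ lie in a common $e\in\mathcal E$ (as $k\ge2$), and then $x_{1,e}$ has neighbors in both $P^z$ and $P^{z'}$. Finally, each vertex of $X$ has a neighbor in some $P^z$.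

**Step 3: $\chi(G)=\rho(G)=s$.** We exhibit an $s$-coloring. Color $u^z(b,a)$ with $a$ mod $s$ and $x_{i,e}$ with $i+1$ mod $s$. The vertex $u^z_j$ receives $j$ mod $s$. Adjacent vertices of $P^z$ have indices that differ by a positive number less than $s$, so their colors differ. All neighbors of $x_{i,e}$ have the form $u^z(b,i)$ and so have color $i$, while $i\not\equiv i+1$ mod $s$ because $s\ge2$. So the coloring is proper. Blocks are copies of $K_s$, so $\chi(G)=s$, and $\rho(G)=s$ by Fact 1.

**Step 4: $\mathrm{col}(G)=s+1$.** The upper bound comes from an ordering, the lower bound from the minimum degree.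

Order $X$ first, then each $P^z$ by increasing index. Vertices of $X$ have no preceding neighbor. Each $u^z_j$ has at most $s-1$ preceding neighbors in $P^z$ and at most one in $X$, so at most $s$. Hence $\mathrm{col}(G)\le s+1$.

For the lower bound it suffices that every vertex has degree at least $s$ (Section 2). Vertices of $X$ have degree $k\ge s$. The vertex $u^z_j$ has
$$\min(j-1,s-1)+\min(N-j,s-1) \tag{4}$$
neighbors in $P^z$. Note $N\ge s^2\ge2s-1$, the last because $s^2-2s+1=(s-1)^2\ge0$. Let $2\le j\le N-1$. If $j\ge s$, the first term of (4) is $s-1$ and the second is at least $1$. If $j\le s$, then $N-j\ge(2s-1)-s=s-1$, so the second term is $s-1$, and the first is at least $1$. Either way the sum is at least $s$.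

The end vertices $u^z_1$ and $u^z_N$ have only $s-1$ neighbors in $P^z$, but each has one in $X$. Indeed $u^z_1=u^z(1,1)$ is the attachment vertex for $i=1$, $t=1$. And $u^z_N=u^z(sM,s)$ is the attachment vertex for $i=s$, $t=M$, since $(s-1)M+M=sM$. So both have degree $s$, and $\mathrm{col}(G)\ge s+1$.

**Step 5: $\Delta(G)=k$.** This is where $k\ge2s-1$ enters. Vertices of $X$ have degree $k$, and all others have degree at most $2(s-1)+1=2s-1\le k$.

**Step 6: lists, request, and one satisfied vertex per block.** We set up a request without slack. Let $L(x_{i,e})=e$, and let $L(u^z_j)$ be any $k$-set containing $z$. Let $D=\bigcup_zV(P^z)$ and $r(u^z_j)=z$. Suppose a proper $L$-coloring $f$ satisfies at least $|D|/s$ requests. The blocks partition $D$ into sets of size $s$, so there are exactly $|D|/s$ blocks. Each is a clique whose vertices all request the same color, so at most one vertex per block is satisfied. Hence exactly one is satisfied in every block. For block $b$ of $P^z$ let it be $u^z(b,a_z(b))$.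

**Step 7: the position never moves down.** We show $a_z(b)\le a_z(b+1)$ for $1\le b<sM$. The satisfied vertices of blocks $b$ and $b+1$ of $P^z$ both have color $z$, so they are nonadjacent. Their index difference is
$$\bigl(bs+a_z(b+1)\bigr)-\bigl((b-1)s+a_z(b)\bigr)=s+a_z(b+1)-a_z(b).$$
It is positive, because $a_z(b)\le s$ and $a_z(b+1)\ge1$. By the definition of $P^z$, a positive difference less than $s$ would mean adjacency. So it is at least $s$, that is, $a_z(b+1)\ge a_z(b)$.

**Step 8: every color is missed by some side.** This is the analogue of (3).

*Claim.* For every $z\in Z$ there is $i(z)\in\{1,\dots,s\}$ such that no vertex $x_{i(z),e}$ with $e\in\mathcal E$ has color $z$.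

Suppose this fails for some $z$. Then for each $i\in\{1,\dots,s\}$ some $x_{i,e}$ has color $z$. This requires $z\in e$, so $e=e^z_{t_i}$ for some $t_i$, and $f(x_{i,e^z_{t_i}})=z$. Put $b_i=(i-1)M+t_i$. As $1\le t_i\le M$, we have $b_1<b_2<\dots<b_s$. The vertex $u^z(b_i,i)$ is adjacent to $x_{i,e^z_{t_i}}$, so it does not have color $z$, and therefore
$$a_z(b_i)\ne i\quad\text{for } 1\le i\le s. \tag{5}$$
We show $a_z(b_i)\ge i+1$ by induction on $i$. For $i=1$: $a_z(b_1)\ge1$ and, by (5), $a_z(b_1)\ne1$. For $i\ge2$: by Step 7 and the induction hypothesis, $a_z(b_i)\ge a_z(b_{i-1})\ge i$, and by (5), $a_z(b_i)\ne i$. For $i=s$ we get $a_z(b_s)\ge s+1$. But positions are at most $s$, a contradiction. This proves the claim.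

**Step 9: pigeonhole.** We turn the claim into a vertex without a color. The $n=s(k-1)+1$ elements $z\in Z$ are distributed into $s$ classes according to $i(z)$, so some class $\{z:i(z)=i\}$ has at least $k$ elements and contains a $k$-set $e\in\mathcal E$. Let $z=f(x_{i,e})$. Then $z\in e$, so $i(z)=i$, and the claim says that no vertex $x_{i,e'}$ has color $z$. But $x_{i,e}$ does, a contradiction.

So $G$ is not $(k,1/s)$-flexible. Since $\rho(G)=s$ by Step 3, Fact 3 gives $\chi_{\ell flex}(G)\ge k+1$. By Step 5 and (1), $\chi_{\ell flex}(G)\le\Delta(G)+1=k+1$. $\blacksquare$

## 8. Which pairs $(\mathrm{col},\chi_{\ell flex})$ with $\mathrm{col}\le\chi_{\ell flex}$ occur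

### Proof of Theorem 3

**Step 1: necessity.** We show that $a\le2$ forces $m=a$. This is Proposition 4, which is also the last sentence of the theorem.

**Step 2: $a=m\le2$.** We need one graph for each value. For $K_1$ and $K_2$ the coloring numbers are $1$ and $2$, and Proposition 4 gives $\chi_{\ell flex}=1$ and $2$.

**Step 3: $a\ge3$, $m\ge a$ and $m\ge4$.** We take a graph from Theorem 2 that has the right $\chi_{\ell flex}$, and raise the coloring number to $a$ with a separate component. Let $G$ be the disjoint union of $G_{2,m-1}$ and $K_{a-1,a-1}$. The first graph is provided by Theorem 2, since $m-1\ge3=2\cdot2-1$.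

Both parts are bipartite, so $G$ is bipartite with an edge, and $\rho(G)=2$ by Fact 1. The coloring number of a disjoint union is the maximum over the parts. By Theorem 2, $\mathrm{col}(G_{2,m-1})=3$. The graph $K_{a-1,a-1}$ is $(a-1)$-regular, so its coloring number is $a$. Thus $\mathrm{col}(G)=\max(3,a)=a$. Also $\Delta(G)=\max(m-1,a-1)=m-1$, so $\chi_{\ell flex}(G)\le m$ by (1).

For the lower bound, take the $(m-1)$-assignment and the request on $G_{2,m-1}$ from the proof of Theorem 2, and extend the lists to $K_{a-1,a-1}$ by arbitrary $(m-1)$-sets. The request keeps its domain $D\subseteq V(G_{2,m-1})$. A proper coloring of $G$ from these lists that satisfies at least $|D|/2$ requests would restrict to such a coloring of $G_{2,m-1}$, and there is none. So $G$ is not $(m-1,\frac12)$-flexible. As $\rho(G)=2$, Fact 3 gives $\chi_{\ell flex}(G)\ge m$. Hence $\chi_{\ell flex}(G)=m=\Delta(G)+1$.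

**Step 4: $a=m=3$.** This is the only pair with $3\le a\le m$ that Step 3 leaves out, because $m\le3$ forces $a=m=3$. Take $C_4$, which is bipartite. In Section 3 we computed $\mathrm{col}(C_4)=3$ and $\chi_{\ell flex}(C_4)=3=\Delta(C_4)+1$. $\blacksquare$
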